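# Random arrival and coalitions: why no online algorithm keeps a constant share of the welfare

## Three agents and one blind merger

Three agents $u,x,y$ arrive one at a time in a uniformly random order. Every pair has a weight, positive if the two like to be together and negative if they do not. We see the weights between a newcomer and the agents already present, and we must at once put the newcomer into an existing coalition or open a new coalition for her. Nothing can be undone. At the end we earn twice the sum of all weights inside coalitions.

Let $w(x,y)=0$, and let each of $w(u,x)$, $w(u,y)$ be either $1$ or $-3$. Call $x$ active if $w(u,x)=1$, and similarly for $y$. If at least one of them is active, there are three possible games: both are active (optimum $4$, all three together), only $x$ is active (optimum $2$), or only $y$ is active (optimum $2$). We may even know that the game is one of these three and who is called $u$, $x$, $y$.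

Suppose that $u$ is not the last to arrive. Then the optimum can be reached in all three games: put $u$ together with every active agent and with nobody else. In the order $x,u,y$, for instance, $u$ joins $x$ if and only if $x$ is active, and then $y$ joins $u$ if and only if $y$ is active.

Suppose that $u$ is last, which has probability $\frac13$. Then $x$ and $y$ have already been merged or kept apart, and the weight $0$ between them said nothing about activity. If they are merged, we earn $4$ when both are active; when only one is active, joining would give $2-6<0$, so we earn $0$. If they are apart, $u$ can join one active agent, and we earn $2$ in every game.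

There are two orders with $u$ last. Let $a\in\{0,1,2\}$ be the number of them in which the algorithm merges $x$ and $y$. Averaging over the six orders, the ratio "expected welfare over optimum" is
$$\tfrac23+\tfrac a6\cdot 1+\tfrac{2-a}6\cdot\tfrac12\quad\text{(both active)},\qquad \tfrac23+\tfrac{a}{6}\cdot 0+\tfrac{2-a}6\cdot 1\quad\text{(one active)}.$$
For $a=0$ these are $\frac56$ and $1$; for $a=1$ they are $\frac{11}{12}$ and $\frac56$; for $a=2$ they are $1$ and $\frac23$. So the best guaranteed ratio over these three games is $\frac56$. With two agents there is no loss at all: join exactly when the weight is positive.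

The loss with three agents comes from one decision, a merger made before the agent who gives it value has shown up. Can losses of this kind pile up as the number of agents grows, until no fixed fraction of the optimum can be guaranteed? Or does the random order protect some clever algorithm?

## Hedonic games under random arrival

**Definition (symmetric ASHG).** A symmetric additively separable hedonic game consists of a finite set $N$ of $n$ agents and a symmetric weight function $w\colon\binom N2\to\mathbb R$; weights may be positive, zero or negative. For a partition $\pi$ of $N$ into coalitions, let $\pi(v)$ be the coalition that contains $v$. The utility of $v$ is $u_v(\pi)=\sum_{u\in\pi(v)\setminus\{v\}}w(u,v)$, and the social welfare is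
$$\mathrm{SW}(\pi)=\sum_{v\in N}u_v(\pi)=\sum_{\{u,v\}:\,u\in\pi(v)}2w(u,v).$$
A partition of maximum welfare in the game $G$ is denoted $\pi^*(G)$. Always $\mathrm{SW}(\pi^*(G))\ge0$, because all agents may stay alone.

**Definition (random arrival, competitive ratio).** The agents arrive in an order $\sigma$ drawn uniformly from all orderings of $N$. On arrival, an agent's weights to all previously arrived agents are revealed, and the deterministic algorithm, which does not know $n$, immediately and irrevocably adds her to an existing coalition or to a new singleton coalition. Write $\mathit{ALG}(G,\sigma)$ for the final partition. The competitive ratio of $\mathit{ALG}$ is the infimum of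
$$\frac{\mathbb E_\sigma[\mathrm{SW}(\mathit{ALG}(G,\sigma))]}{\mathrm{SW}(\pi^*(G))}$$
over all games $G$ with $\mathrm{SW}(\pi^*(G))>0$. Restricting to games with $n$ agents makes it a function of $n$. The algorithm achieves a constant competitive ratio if, for some $c>0$ independent of $n$, this function is at least $c$ for all $n$.

The problem comes from Martin Bullinger and René Romen, "Online Coalition Formation under Random Arrival or Coalition Dissolution", arXiv:2306.16965 (2023): prove or disprove that in this model no algorithm achieves a constant competitive ratio. Two results are known. The iterated waiting algorithm has competitive ratio $\Theta(1/n)$. And no online algorithm has ratio greater than $\frac13$, already on the tree domain, in which every connected component of the positive-weight edges is a tree and every negative weight exceeds in absolute value the sum of all positive weights. The statement turns out to be true.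

**Theorem 1.** Let $c_n$ be the supremum, over all algorithms, of the competitive ratio on $n$-agent games under random arrival. Then
$$c_n\le(2+o(1))\frac{\log\log n}{\log n}.$$
In particular, no algorithm achieves a constant competitive ratio. The bound already holds for games whose positive weights all equal $1$ and form a star, and whose other weights lie in $\{0,-n\}$.

Here $\log$ is the natural logarithm. We also write $[m]=\{1,\dots,m\}$ and $x^+=\max(x,0)$. The upper bounds in these notes hold even for algorithms that are randomized (the ratio then also averages over internal coins), know $n$, see the agents' names, and know the distribution from which the game is drawn. The exact order of the optimal ratio over all symmetric ASHGs is not determined here: it lies between the known $\Omega(1/n)$ and the $O(\log\log n/\log n)$ of Theorem 1.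

## Hostile leaves, predictable groups, fair coins

A sensible first attempt to defeat every algorithm takes a star: a hub $u$, leaves that are pairwise so hostile that no two of them can share a coalition, and positive hub–leaf weights of very different sizes. The optimum is $2w_{\max}$, where $w_{\max}$ is the largest hub–leaf weight. One hopes that the hub commits too early to a poor leaf.

It does not work. Let each newcomer join the coalition to which her total weight is largest, if that weight is positive, and otherwise open a singleton. Leaves never join leaves. When the hub arrives, she joins the best leaf already present. With probability $\frac12$ the best leaf of all precedes the hub, and then the welfare is $2w_{\max}$; in all other cases it is nonnegative. So this rule has ratio at least $\frac12$ on such stars. The attempt fails because the hub sees half of her alternatives, on average, and each alternative is a single agent who is waiting, unspoiled, to be joined.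

The opening example points to a repair: the value should lie in a set of leaves that would have to be merged before the hub comes. So arrange the leaves in $m$ groups of $m$ leaves, with weight $0$ inside a group and $-n$ between groups, and let the hub have weight $1$ to some leaves (the active ones) and $-n$ to the others. Which leaves should be active? Two natural choices fail.

If whole groups are active or inactive, the algorithm merges each group as its leaves arrive. The hub joins the merged part of an active group, if some leaf of an active group is present, and the later leaves of that group follow; if no such leaf is present, the hub waits for the first active leaf. She ends with a complete active group, which is optimal, in every order.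

If each leaf is active independently with probability $\frac12$, mergers made before the hub are indeed worthless gambles, but the algorithm does not need them. Let it keep all leaves separate and let the hub care only about group $1$: on arrival she joins one active leaf of group $1$, if any is present, and afterwards every arriving active leaf of group $1$ joins her coalition. Each leaf of group $1$ comes after the hub with probability $\frac12$ and is active with probability $\frac12$, so the expected welfare is at least $2\cdot\frac m4$, while the optimum never exceeds $2m$.

The second failure tells us what to ask for. Whatever group the hub commits to, the number of active leaves still to come in that group should be small on average. And yet the best of the $m$ groups should contain many active leaves. Both hold when each leaf is active with probability $\lambda/m$ with a small $\lambda$: a single group has $\lambda$ active leaves on average, while the fullest of the $m$ groups has about $\log m/\log\log m$. The hub may well see which group is fullest when she arrives; but its active leaves then sit in coalitions formed without knowledge of their activity, and she can join only one coalition.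

## Averaging over a random game

**Purpose of this step.** We want to replace the search for a bad game against each algorithm by one random game that is bad for all of them.

**Averaging principle.** Suppose an algorithm has ratio at least $c\ge0$ on a class $\mathcal A$ of $n$-agent games. Let $G$ be a random game, independent of the uniform order $\sigma$, and let $Y(G,\sigma)\ge0$ satisfy $\mathrm{SW}(\mathit{ALG}(G,\sigma))\le Y(G,\sigma)$ always. Then
$$c\,\mathbb E_G\bigl[\mathrm{SW}(\pi^*(G))\mathbf 1_{G\in\mathcal A}\bigr]\le\mathbb E_{G,\sigma}[Y].\tag{1}$$

To prove it, we show $c\,\mathrm{SW}(\pi^*(G))\mathbf 1_{G\in\mathcal A}\le\mathbb E_\sigma[Y(G,\sigma)]$ for every fixed $G$. If $G\in\mathcal A$ and $\mathrm{SW}(\pi^*(G))>0$, the ratio guarantee gives $c\,\mathrm{SW}(\pi^*(G))\le\mathbb E_\sigma[\mathrm{SW}(\mathit{ALG}(G,\sigma))]\le\mathbb E_\sigma[Y]$. Otherwise $\mathrm{SW}(\pi^*(G))\mathbf 1_{G\in\mathcal A}=0$, because $\mathrm{SW}(\pi^*(G))\ge 0$, and the right side is nonnegative. Now average over $G$.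

For a randomized algorithm the same inequality holds with the right side averaged also over the internal random string. Each bound on $\mathbb E_{G,\sigma}[Y]$ below is proved for every deterministic algorithm, hence for each fixed string, hence also on average. So from now on the algorithm is deterministic, but it may know $n$, the names, and the distribution of $G$.

## The star with sparse activity

Let $n$ be large, $m=\lfloor\sqrt{n-1}\rfloor$, and $\lambda=1/\log\log m\le\frac12$. The agents are a hub $u$, leaves $(i,k)\in[m]\times[m]$, where leaf $(i,k)$ belongs to group $i$, and $n-1-m^2\ge0$ dummies. Each leaf is independently active with probability $\lambda/m$. The weights are as follows.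

* Two leaves of the same group: $0$. Two leaves of different groups: $-n$.
* Hub and active leaf: $1$. Hub and inactive leaf: $-n$.
* Dummy and anyone: $-n$.

The positive weights form a star, and all other weights are in $\{0,-n\}$, as Theorem 1 demands. Note that the weights among non-hub agents carry no information about activity.

Call a partition *valid* if no coalition contains a pair of weight $-n$. There are at most $n-1$ positive edges, each of weight $1$, so an invalid partition has $\mathrm{SW}\le2(n-1)-2n<0$. In a valid partition the hub's coalition is $\{u\}\cup T$ with $T$ a (possibly empty) set of active leaves of one group; all other coalitions consist of leaves of one group or of a single dummy and have welfare $0$. Hence $\mathrm{SW}=2|T|$. Put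
$$Y=|T|\ \text{ if the final partition is valid},\qquad Y=0\ \text{ otherwise}.$$
Then $\mathrm{SW}(\mathit{ALG})\le2Y$ always.

## What the hub can collect

**Lemma 1.** For every deterministic algorithm and every fixed order $\sigma$, $\mathbb E_G[Y]\le1+\lambda+\lambda^2$.

The hub's leaves come from two sources: those in the coalition she first shares with a leaf, and those who join later. We bound the two separately. Fix $\sigma$ throughout.

**Step 1: coalitions formed before the hub.** This step shows that mergers made before $u$ arrives are useless. Let $P_u$ be the partition just before $u$ arrives. It does not depend on the activities, because the weights among non-hub agents do not; for our fixed $\sigma$ it is deterministic. Let $J$ be the maximum size of a coalition in $P_u$ that consists only of active leaves, and $J=0$ if there is none. If $J\ge2$, then $J$ is the size of some coalition $C\in P_u$ with $|C|\ge2$ whose members are all active leaves. Therefore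
$$\max(J,1)\le1+\sum_{C}|C|\,\mathbf 1[\text{all members of }C\text{ are active}],$$
where $C$ runs over the coalitions in $P_u$ that have size at least $2$ and consist only of leaves. A fixed such $C$ is entirely active with probability $(\lambda/m)^{|C|}\le(\lambda/m)^2$. The sets $C$ are disjoint, so their sizes add up to at most $m^2$. Hence
$$\mathbb E[\max(J,1)]\le1+\Bigl(\frac\lambda m\Bigr)^2\sum_C|C|\le1+\lambda^2.\tag{2}$$

**Step 2: the moment of commitment.** This step separates past from future. Let $t^*$ be the first step after which $u$'s coalition contains a leaf, if such a step exists. Let $I$ be the group of the lexicographically first leaf in that coalition after step $t^*$. Let $Z$ be the number of active leaves of group $I$ that arrive after step $t^*$, and $Z=0$ if $t^*$ does not exist. We claim that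
$$Y\le\max(J,1)+Z.\tag{3}$$
If $Y=0$ this is trivial. Let $Y\ge1$. Then the final partition is valid, and $u$ ends up with a leaf, so $t^*$ exists. Since coalitions only grow, no coalition ever contained a pair of weight $-n$ at any time. There are two cases.

* If $t^*$ is the arrival of $u$ herself, then $u$ joined a coalition $B\in P_u$ that contains a leaf. By validity $B$ consists of active leaves of group $I$, so $|B|\le J$.
* Otherwise a leaf joined $u$'s coalition at step $t^*$. Before that step this coalition contained no leaf, by the choice of $t^*$, and no dummy, by validity; so $u$ was alone. After step $t^*$ her coalition contains exactly one leaf.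

In both cases $u$ has at most $\max(J,1)$ leaves after step $t^*$. Every leaf added later is, by validity, an active leaf of group $I$, and it arrives after $t^*$; there are at most $Z$ of these. This proves (3).

Here is a run with $m=2$ and $n=5$ (only the weights matter for it, not $\lambda$). The order is $(1,1),(2,1),(1,2),u,(2,2)$, the algorithm merges $(1,1)$ with $(1,2)$ and leaves $(2,1)$ alone, and the active leaves are $(1,1),(2,1),(2,2)$. Then $P_u=\{\{(1,1),(1,2)\},\{(2,1)\}\}$ and $J=1$, since the merged pair contains an inactive leaf. If $u$ joins $(2,1)$ and then $(2,2)$ joins them, we have $t^*=4$, $I=2$, $Z=1$, and $Y=2=\max(J,1)+Z$.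

**Step 3: the future is fresh.** This step shows that no choice of group helps with the leaves still to come. For fixed $\sigma$, the event $\{t^*=t\}$ and the value of $I$ on it are determined by the activities of the leaves among the first $t$ arrivals, since all decisions up to step $t$ are. The activities of the later leaves are independent of these. For each $i$, group $i$ has at most $m$ leaves after step $t$, each active with probability $\lambda/m$. Therefore
$$\mathbb E[Z]\le\sum_{t,i}\Pr[t^*=t,\,I=i]\cdot m\cdot\frac\lambda m\le\lambda.$$
With (2) and (3), $\mathbb E[Y]\le1+\lambda+\lambda^2$. $\square$

## The fullest of $m$ groups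

**Lemma 2.** Let $X_i$ be the number of active leaves in group $i$. Then $\mathrm{SW}(\pi^*)\ge2\max_iX_i$, and as $m\to\infty$,
$$\mathbb E\bigl[\max_iX_i\bigr]\ge(1-o(1))\frac{\log m}{\log\log m}.$$

The first claim holds because $u$ together with the active leaves of the best group, everyone else alone, is a valid partition.

**Step 1: one group is rarely full, but not too rarely.** This step bounds $\Pr[X_i\ge k]$ from below by slightly more than $1/m$. Fix $\delta\in(0,1)$ and let $k=\lfloor(1-\delta)\log m/\log\log m\rfloor$, which is at least $1$ and at most $\log m$ for large $m$. Since $X_i$ is $\mathrm{Bin}(m,\lambda/m)$,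
$$\Pr[X_i\ge k]\ge\binom mk\Bigl(\frac\lambda m\Bigr)^k\Bigl(1-\frac\lambda m\Bigr)^{m-k}\ge\Bigl(\frac mk\Bigr)^k\Bigl(\frac\lambda m\Bigr)^k\Bigl(1-\frac\lambda m\Bigr)^m\ge\frac12\Bigl(\frac\lambda k\Bigr)^k.$$
We used $\binom mk=\prod_{j=0}^{k-1}\frac{m-j}{k-j}\ge(m/k)^k$ and Bernoulli's inequality $(1-\lambda/m)^m\ge1-\lambda\ge\frac12$. Since $\log k\le\log\log m$ and $\log(1/\lambda)=\log\log\log m$,
$$k\log\frac k\lambda\le(1-\delta)\frac{\log m}{\log\log m}\bigl(\log\log m+\log\log\log m\bigr)\le\Bigl(1-\frac\delta2\Bigr)\log m$$
for large $m$, because $\log\log\log m/\log\log m\to0$. Hence $\Pr[X_i\ge k]\ge\frac12m^{-1+\delta/2}$.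

**Step 2: among $m$ independent groups one is full.** The $X_i$ are independent, so
$$\Pr\bigl[\max_iX_i\ge k\bigr]\ge1-\Bigl(1-\tfrac12m^{-1+\delta/2}\Bigr)^m\ge1-\exp\bigl(-\tfrac12m^{\delta/2}\bigr)\to1.$$
So $\mathbb E[\max_iX_i]\ge(1-o(1))\,k\ge(1-\delta-o(1))\frac{\log m}{\log\log m}$ for every fixed $\delta\in(0,1)$. Letting $\delta\to0$ gives the lemma. $\square$

**Proof of Theorem 1.** Let an algorithm have ratio at least $c\ge0$ on $n$-agent games of the type described in the theorem. Apply (1) with $\mathcal A$ the class of these games and with $2Y$ in place of $Y$. Then $c\cdot2\,\mathbb E[\max_iX_i]\le2\,\mathbb E[Y]$, and by Lemmas 1 and 2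
$$c\le\frac{1+\lambda+\lambda^2}{(1-o(1))\log m/\log\log m}=(1+o(1))\frac{\log\log m}{\log m},$$
since $\lambda\to0$. As $m\sim\sqrt n$, we have $\log m\sim\frac12\log n$ and $\log\log m\sim\log\log n$. Hence $c_n\le(2+o(1))\frac{\log\log n}{\log n}\to0$. An algorithm with constant ratio $c>0$ would satisfy $c\le c_n$ for all $n$, which is impossible. $\blacksquare$

A fixed $\lambda\in(0,\frac12]$ would give the same order with an extra factor $1+\lambda+\lambda^2$, by the same computations. Letting $\lambda$ tend to $0$ slowly removes that factor and costs only the term $\log\log\log m$ in Step 1 of Lemma 2.

## Friends and enemies: weights $1$ and $-n^2$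

The star uses the weight $0$, and all of its value passes through one hub. Neither is needed, and the second theorem also finds classes of games on which the optimal ratio is known up to a constant factor.

**Definition ($\mathcal G(n,r)$ and $\rho(n,r)$).** Let $\mathcal G(n,r)$ be the class of $n$-agent games with all weights in $\{1,-n^2\}$ whose graph of weight-$1$ edges has no clique on more than $r$ vertices. Let $\rho(n,r)$ be the supremum over algorithms of the competitive ratio restricted to $\mathcal G(n,r)$, under random arrival.

For example, four agents with weight $1$ along a path $a,b,c,d$ and $-16$ on all other pairs form a game in $\mathcal G(4,2)$. Since $\mathcal G(n,r)$ grows with $r$, $\rho(n,r)$ is non-increasing in $r$. Also $\rho\le1$.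

**Theorem 2.**

* (a) $\rho(n,r)\ge1/r$ for all $2\le r\le n$. This is achieved by a deterministic algorithm that knows neither $n$ nor $r$, in every arrival order.
* (b) There is an absolute constant $C$ with $\rho(n,r)\le C/r$ for all $n\ge16$ and integers $2\le r\le\log n/\log\log n$. So $\rho(n,r)=\Theta(1/r)$ in this range, and $\rho(n,r)=O(\log\log n/\log n)$ for all larger $r$.
* (c) $\rho(n,n)\le(4+o(1))\frac{\log\log n}{\log n}$. So the impossibility holds with weights in $\{1,-n^2\}$ only.

**Proof of (a).** The algorithm builds pairs. A newcomer joins some singleton coalition $\{x\}$ with weight $1$ to her, if one exists; otherwise she opens a singleton. The result is a set of weight-$1$ pairs plus singletons, and the welfare is the number of paired agents.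

No two final singletons are joined by a weight-$1$ edge: the earlier of the two was a singleton when the later one came, so the later one would have joined some singleton.

The coalitions of $\pi^*$ may be taken to be cliques of the weight-$1$ graph. Indeed a coalition containing a pair of weight $-n^2$ has total weight less than $\binom n2-n^2<0$ and can be dissolved into singletons without loss. By the previous paragraph each such clique $K$ contains at most one unpaired agent. The cliques partition the agents and have $|K|\le r$, so the welfare of the algorithm is at least
$$\sum_K(|K|-1)\ge\frac1r\sum_K|K|(|K|-1)=\frac{\mathrm{SW}(\pi^*)}r.\qquad\square$$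

On the path $a,b,c,d$ above, the order $b,c,a,d$ makes this algorithm pair $b$ with $c$ and earn $2$ against the optimum $4$, so in that order the ratio is exactly $\frac12=\frac1r$.

For the upper bounds we want games in which the pairing rule is essentially the best one can do. Committing to a pair should determine the clique to which the coalition can still grow, and that clique should have almost no members still to come. At the same time the agents should split, up to a constant factor in welfare, into disjoint large cliques. The natural model takes random points in a finite geometry, with two points being friends when they share a line: a line plays the role of a group, and a typical line should contain few chosen points.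

In a plane this runs into trouble. With three directions $(1,0),(0,1),(1,1)$, the points $(0,0),(1,0),(1,1)$ pairwise share a line but do not lie on a common one, so a pair no longer determines its clique. With only two directions in $\mathbb F_q^2$, each point lies on only two lines. A typical line should contain few chosen points, and there are only two lines to choose from at each point; what we would like is of the order of $q$ lines through each point, so that most points lie on some exceptionally full line. We need many directions and no triangles of lines. Three dimensions provide this.

## Lines of direction $(1,t,t^2)$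

Let $q$ be a prime. From now on a *line* is a line of $\mathbb F_q^3$ with direction $(1,t,t^2)$ for some $t\in\mathbb F_q$. Each of the $q$ directions gives $q^2$ parallel lines, so there are $q^3$ lines. Each line has $q$ points. Through each point pass exactly $q$ lines, one for each direction, and any two of them meet only in that point. Call two distinct points *collinear* if some line contains both; that line is then unique.

For $q=3$ the directions are $(1,0,0),(1,1,1),(1,2,1)$, and the lines through the origin are $\{(0,0,0),(1,0,0),(2,0,0)\}$, $\{(0,0,0),(1,1,1),(2,2,2)\}$ and $\{(0,0,0),(1,2,1),(2,1,2)\}$. The points $(1,0,0)$ and $(2,2,2)$ are both collinear with the origin but not with each other: their difference is $(1,2,2)$, and $t=2$ has $t^2=1\ne2$.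

**Lemma 3.** Any set of at least two pairwise collinear points lies in one line.

**Step 1: three points.** This step excludes triangles. Let $x,y,z$ be pairwise collinear and suppose they do not lie on a common line. Then the lines $xy$, $yz$, $zx$ are distinct and pairwise intersecting. Distinct lines of equal direction are disjoint, so the three directions $(1,t_i,t_i^2)$, $i=1,2,3$, are distinct. Now
$$(y-x)+(z-y)+(x-z)=0,$$
and the three summands are nonzero multiples of the three directions. This is a linear relation with nonzero coefficients among $(1,t_i,t_i^2)$ with distinct $t_i$. But these vectors are linearly independent, since their Vandermonde determinant is nonzero. This is a contradiction.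

**Step 2: any number of points.** Fix two points $x,y$ of the set and let $\ell$ be their line. For any further point $z$ of the set, Step 1 gives a line containing $x,y,z$; being the unique line through $x$ and $y$, it is $\ell$. So the whole set lies in $\ell$. $\square$

## Random points and what an algorithm can earn from them

We define a random game $\mathcal D(n_0,n)$ for $n_0\le n$ with $n_0$ large. Put $\lambda=1/\log\log n_0\le\frac12$. By Bertrand's postulate there is a prime $q$ with $\sqrt{n_0/\lambda}\le q\le2\sqrt{n_0/\lambda}$, and we fix one. Then
$$\frac\lambda4q^2\le n_0\le\lambda q^2\le q^2,\qquad\log q=\Bigl(\frac12+o(1)\Bigr)\log n_0,\tag{4}$$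
where $o(1)$, here and below, is as $n_0\to\infty$. There are $n_0$ *real* agents, to whom we assign a uniformly random injective sequence of points of $\mathbb F_q^3$. The weight of two real agents is $1$ if their points are collinear and $-n^2$ otherwise. The other $n-n_0$ agents are dummies, with weight $-n^2$ to everyone. A line contains on average $q\cdot n_0/q^3\le\lambda$ occupied points, which matches the average group of the star.

**Lemma 4.** For every algorithm, $\mathbb E_{G,\sigma}[\mathrm{SW}(\mathit{ALG})^+]\le(1+o(1))n_0$.

**Step 1: charging each coalition to the step at which it became a pair.** Fix $\sigma$, and let $x_1,\dots,x_{n_0}$ be the points of the real agents in order of arrival; this is again a uniformly random injective sequence. Call the final partition valid if no coalition contains a pair of weight $-n^2$. If it is not valid, then $\mathrm{SW}\le2\binom n2-2n^2<0$ and $\mathrm{SW}^+=0$.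

Let $E_t$ be the event that the $t$-th real agent joins a singleton coalition consisting of one real agent whose point is collinear with $x_t$. On $E_t$ let $\ell_t$ be the line through the two points, and let $Z_t=|\{s>t:x_s\in\ell_t\}|$. Both $E_t$ and $\ell_t$ are determined by $x_1,\dots,x_t$, because dummies reveal nothing.

Suppose the final partition is valid. A final coalition of size at least $2$ consists of real agents with pairwise collinear points. Exactly one $t$ is the step at which it reached size $2$, and $E_t$ holds for this $t$. By Lemma 3 the coalition lies in one line, which must be $\ell_t$. Its other members came after the $t$-th real agent, so its size is at most $2+Z_t$. A clique of size $s$ has welfare $s(s-1)$. In all cases, therefore,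
$$\mathrm{SW}(\mathit{ALG})^+\le\sum_t\mathbf 1_{E_t}(2+Z_t)(1+Z_t).\tag{5}$$

**Step 2: a committed line receives few later points.** We bound the moments of $Z_t$ conditionally on $x_1,\dots,x_t$ with $E_t$ holding. For $s>t$, given $x_1,\dots,x_{s-1}$, the point $x_s$ is uniform over $q^3-(s-1)\ge q^3-n_0$ points, so it lies in $\ell_t$ with probability at most $\varrho:=q/(q^3-n_0)$. Hence $\mathbb E[Z_t\mid x_1,\dots,x_t]\le n_0\varrho=:\mu$. For $t<s<s'$ the probability that both $x_s$ and $x_{s'}$ lie in $\ell_t$ is at most $\varrho^2$, by conditioning first on $x_1,\dots,x_{s'-1}$; summing over ordered pairs, $\mathbb E[Z_t(Z_t-1)\mid x_1,\dots,x_t]\le n_0^2\varrho^2=\mu^2$. Since $(2+Z)(1+Z)=2+4Z+Z(Z-1)$,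
$$\mathbb E[(2+Z_t)(1+Z_t)\mid x_1,\dots,x_t]\le2+4\mu+\mu^2\quad\text{on }E_t.$$
By (4), $\mu\le\lambda q^3/(q^3-q^2)=\lambda q/(q-1)\le2\lambda$, so $\mu\to0$.

**Step 3: at most $n_0/2$ pairs are formed.** Each $E_t$ that occurs gives a pair of real agents, the newcomer and the singleton she joins. These pairs are disjoint: after the step both are in a coalition of size at least $2$, and coalitions only grow, so neither can take part in a later such event. Hence $\sum_t\Pr[E_t]\le n_0/2$. Because $E_t$ is determined by $x_1,\dots,x_t$, (5) and Step 2 give
$$\mathbb E[\mathrm{SW}(\mathit{ALG})^+]\le\sum_t\Pr[E_t](2+4\mu+\mu^2)\le\frac{n_0}2(2+4\mu+\mu^2)=(1+o(1))n_0$$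
for every fixed $\sigma$, hence also on average over $\sigma$. $\square$

## The clique number of the random points

**Lemma 5.** With probability $1-o(1)$, the weight-$1$ graph of $\mathcal D(n_0,n)$ has clique number at most $3\log n_0/\log\log n_0$.

This lemma places the random game in $\mathcal G(n,r)$. Let $k=\lceil4\log q/\log\log q\rceil\ge3$. A clique on $k$ vertices contains no dummy, so by Lemma 3 it gives $k$ occupied points on one line. The probability that $k$ given points are all occupied is $\prod_{j=0}^{k-1}\frac{n_0-j}{q^3-j}\le(n_0/q^3)^k$, since $n_0\le q^3$. There are $q^3$ lines with $\binom qk\le q^k/k!$ subsets of size $k$ each, so the expected number of occupied $k$-subsets of lines is at most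
$$q^3\,\frac{q^k}{k!}\Bigl(\frac{n_0}{q^3}\Bigr)^k=\frac{q^3}{k!}\Bigl(\frac{n_0}{q^2}\Bigr)^k\le q^3\frac{\lambda^k}{k!}\le q^3\Bigl(\frac ek\Bigr)^k,$$
using $n_0\le\lambda q^2$, $\lambda\le1$ and $k!\ge(k/e)^k$. The function $x\mapsto x\log(x/e)$ is increasing for $x\ge1$. With $x=4\log q/\log\log q\le k$,
$$k\log\frac ke\ge\frac{4\log q}{\log\log q}\bigl(\log\log q-\log\log\log q+\log4-1\bigr)=(4-o(1))\log q.$$
So the expected number is at most $q^{3-4+o(1)}\to0$. By Markov's inequality the clique number is less than $k$ with probability $1-o(1)$, and by (4) $k=(2+o(1))\frac{\log n_0}{\log\log n_0}$, which is at most $3\log n_0/\log\log n_0$ for large $n_0$. $\square$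

## Packing the points into full lines

**Lemma 6.** Fix $\delta,\varepsilon\in(0,1)$ and let $L=\lfloor(1-\delta)\log q/\log\log q\rfloor$. With probability $1-o(1)$,
$$\mathrm{SW}(\pi^*)\ge\frac{1-\varepsilon}{1+\varepsilon}\cdot\frac{Ln_0}2-n_0.$$

Let $V$ be the set of occupied points, so $|V|=n_0$. Let $\mathcal E$ be the set of lines with at least $L$ points of $V$. For $v\in V$ let $\deg(v)$ be the number of lines in $\mathcal E$ through $v$. It is not enough that many lines are full: we need disjoint coalitions that use up most agents. The plan is to show that all degrees are nearly equal, which forces a full line to meet any remaining set of points in its fair share.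

We use two textbook facts. The Chernoff bound says that a sum $X$ of independent indicators with mean $d$ satisfies $\Pr[|X-d|>\varepsilon d]\le2e^{-\varepsilon^2d/3}$ for $0<\varepsilon<1$. And if $Mp$ is an integer, where $0<p<1$, then $Mp$ is a mode of $\mathrm{Bin}(M,p)$: the ratio $\frac{\Pr[j+1]}{\Pr[j]}=\frac{(M-j)p}{(j+1)(1-p)}$ is at least $1$ exactly when $j+1\le(M+1)p$, and $Mp\le(M+1)p<Mp+1$.

**Step 1: degrees concentrate in an independent model.** Fix a real agent and condition on its point $v$. The other occupied points form a uniformly random $(n_0-1)$-subset of the remaining $q^3-1$ points. Compare this with the binomial model, in which each of these $q^3-1$ points is occupied independently with probability $p=\frac{n_0-1}{q^3-1}$. The $q$ lines through $v$ meet only in $v$, so in the binomial model $\deg(v)$ is a sum of $q$ independent indicators, one for each line having at least $L-1$ occupied points besides $v$. Its mean is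
$$d=q\,\Pr[\mathrm{Bin}(q-1,p)\ge L-1],$$
and $\Pr[|\deg(v)-d|>\varepsilon d]\le2e^{-\varepsilon^2d/3}$ there.

**Step 2: return to the true model.** The true model is the binomial model conditioned on exactly $n_0-1$ occupied points. The number of occupied points is $\mathrm{Bin}(q^3-1,p)$; its mean $n_0-1$ is an integer, hence a mode, and there are $q^3$ possible values, so the conditioning event has probability at least $q^{-3}$. Conditioning multiplies probabilities by at most $q^3$. A union bound over the $n_0\le q^3$ real agents gives
$$\Pr\bigl[\exists v\in V:|\deg(v)-d|>\varepsilon d\bigr]\le2q^6e^{-\varepsilon^2d/3}.\tag{6}$$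

**Step 3: the mean degree is a power of $q$.** This makes (6) tend to $0$. Let $n_0$ be large; in particular $L\ge2$. By (4), $p\ge\frac{n_0/2}{q^3}\ge\frac\lambda{8q}$, so $p(q-1)\ge\frac\lambda{16}$. Also $p\le n_0/q^3\le\lambda/q$, because $n_0\le q^3$, so $(1-p)^q\ge1-pq\ge1-\lambda\ge\frac12$. Using $\binom{q-1}{L-1}\ge\bigl(\frac{q-1}{L-1}\bigr)^{L-1}$,
$$\Pr[\mathrm{Bin}(q-1,p)\ge L-1]\ge\binom{q-1}{L-1}p^{L-1}(1-p)^{q-L}\ge\frac12\Bigl(\frac{(q-1)p}{L-1}\Bigr)^{L-1}\ge\frac12\Bigl(\frac\lambda{16L}\Bigr)^{L-1}\ge\frac12\Bigl(\frac\lambda{16L}\Bigr)^L,$$
the last step because $\frac\lambda{16L}<1$. Hence $d\ge\frac q2\bigl(\frac\lambda{16L}\bigr)^L$. Since $L\le\log q$,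
$$L\log\frac{16L}\lambda\le(1-\delta)\frac{\log q}{\log\log q}\Bigl(\log\log q+\log\frac{16}\lambda\Bigr).$$
Here $\log(16/\lambda)=\log16+\log\log\log n_0=o(\log\log q)$ by (4), so the right side is at most $(1-\frac34\delta)\log q$ for large $n_0$. Therefore $d\ge\frac12q^{3\delta/4}\ge q^{\delta/2}$ for large $n_0$, and the right side of (6) tends to $0$. With probability $1-o(1)$, all degrees lie in $[(1-\varepsilon)d,(1+\varepsilon)d]$; assume this from now on.

**Step 4: every remaining set meets some full line well.** Double counting of incidences gives
$$L|\mathcal E|\le\sum_{e\in\mathcal E}|e\cap V|=\sum_{v\in V}\deg(v)\le(1+\varepsilon)dn_0.$$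
For any nonempty $U\subseteq V$ it gives
$$\sum_{e\in\mathcal E}|e\cap U|=\sum_{v\in U}\deg(v)\ge(1-\varepsilon)d|U|>0.$$
In particular $\mathcal E\neq\emptyset$. Dividing, some $e\in\mathcal E$ has
$$|e\cap U|\ge\frac{(1-\varepsilon)d|U|}{|\mathcal E|}\ge\frac{\kappa L|U|}{n_0},\qquad\kappa=\frac{1-\varepsilon}{1+\varepsilon}.$$

**Step 5: greedy packing.** This step turns Step 4 into a partition. Start with $U=V$. As long as $U\ne\emptyset$, take a line $e$ as in Step 4, make the agents at $e\cap U$ a coalition, and delete $e\cap U$ from $U$. Each step removes at least one point, so this ends. Dummies stay alone. Let $y_i=|U|$ before step $i$ and let $s_i$ be the size of the $i$-th coalition. Then $y_{i+1}=y_i-s_i$ and $s_i\ge\kappa Ly_i/n_0$. All coalitions are cliques of weight-$1$ edges and $\sum_is_i=n_0$, so the welfare of this partition is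
$$\sum_is_i(s_i-1)=\sum_is_i^2-n_0\ge\frac{\kappa L}{n_0}\sum_is_iy_i-n_0.$$
Since $y_i^2-y_{i+1}^2=s_i(y_i+y_{i+1})\le2s_iy_i$, the sum telescopes: $\sum_is_iy_i\ge\frac12\sum_i(y_i^2-y_{i+1}^2)=\frac12n_0^2$. So the welfare is at least $\frac12\kappa Ln_0-n_0$, and $\mathrm{SW}(\pi^*)$ is at least as large. $\square$

## From $n_0$ points to the bounds on $\rho(n,r)$

**Step 1: one inequality for all parameters.** Let $r$ be an integer with $3\log n_0/\log\log n_0\le r\le n$, and let $\mathcal A=\mathcal G(n,r)$. By Lemma 5 the random game lies in $\mathcal A$ with probability $1-o(1)$. By (4), $L\sim(1-\delta)\frac{\log n_0}{2\log\log n_0}$ for fixed $\delta$. Since $\mathrm{SW}(\pi^*)\ge0$ always, Lemmas 5 and 6 give, for fixed $\delta,\varepsilon$,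
$$\mathbb E[\mathrm{SW}(\pi^*)\mathbf 1_{\mathcal A}]\ge(1-o(1))\Bigl(\frac{\kappa Ln_0}2-n_0\Bigr)=\Bigl(\frac{\kappa(1-\delta)}4-o(1)\Bigr)n_0\frac{\log n_0}{\log\log n_0}.$$
Letting $\delta,\varepsilon\to0$, the constant becomes $\frac14-o(1)$. Now apply (1) with $Y=\mathrm{SW}(\mathit{ALG})^+$ and Lemma 4:
$$\rho(n,r)\le(4+o(1))\frac{\log\log n_0}{\log n_0}\quad\text{whenever }n_0\le n,\ \frac{3\log n_0}{\log\log n_0}\le r\le n.\tag{7}$$
The $o(1)$ is as $n_0\to\infty$ and is uniform in $n$ and $r$: the estimates in Lemmas 4, 5 and 6 depend only on the $n_0$ real agents, and $n$ entered only to make partitions with a pair of weight $-n^2$ have negative welfare.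

**Step 2: proof of (c).** Take $n_0=n$ and $r=n$ in (7); the condition $3\log n/\log\log n\le n$ holds for large $n$. $\square$

**Step 3: proof of (b).** Here $n_0$ is chosen so small that the cliques just fit under $r$, and dummies fill up the rest. Let $n\ge16$ and $2\le r\le\log n/\log\log n$. Since $\log\log n>1$, we have $r\le\log n$, so
$$r\log r\le\frac{\log n}{\log\log n}\cdot\log\log n=\log n.$$
Put $n_0=\lfloor\exp(\frac14r\log r)\rfloor\le n$. As $r\to\infty$, $\log n_0\sim\frac14r\log r$ and $\log\log n_0\sim\log r$, so $3\log n_0/\log\log n_0\sim\frac34r$, which is at most $r$ for all $r\ge r_0$ with an absolute constant $r_0$. Then (7) gives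
$$\rho(n,r)\le(4+o(1))\frac{\log r}{\frac14r\log r}=\frac{16+o(1)}r,$$
where now $o(1)$ is as $r\to\infty$. This is at most $17/r$ for $r\ge r_1$, where $r_1\ge r_0$ is an absolute constant. For $r<r_1$ we use $\rho\le1\le r_1/r$. So $C=\max(17,r_1)$ works, and together with (a) we get $\rho(n,r)=\Theta(1/r)$ in this range.

For larger $r$, recall that $\rho(n,\cdot)$ is non-increasing and apply the bound at $R=\lfloor\log n/\log\log n\rfloor$. Since $x/\log x\ge e$ for all $x>1$, we have $\log n/\log\log n\ge e$ for all $n\ge16$. So $R\ge2$, and $R\ge\frac12\log n/\log\log n$. Hence $\rho(n,r)\le\rho(n,R)\le C/R\le2C\log\log n/\log n$. $\blacksquare$
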